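\title{Coprime lengths of $p$-regular conjugacy classes:\\ counterexamples to a conjecture, and what remains true}

\begin{abstract}
Let $G$ be a finite $p$-separable group with two non-central classes $x^G$, $y^G$ of $p$-regular elements of coprime lengths, such that every class of $p$-regular elements has length coprime to $|x^G|$ or to $|y^G|$. Let $\pi$ be the set of primes dividing $|x^G||y^G|$. It has been conjectured that every $p$-complement $H$ of $G$ is the direct product $O_\pi(H)\times O_{\pi'}(H)$, with $O_\pi(H)$ quasi-Frobenius with abelian kernel and complements. We show that this is false, both with $p\in\pi$ and with $p\notin\pi$, by solvable examples with $G=O_{p',p,p'}(G)$. We prove that the conjecture holds when $G=O_{p,p',p}(G)$, and that in every $p$-separable group the hypothesis forces an abelian normal subgroup on which $H$ induces a nontrivial cyclic group acting fixed-point-freely.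
\end{abstract}

\section{The question and the results}\label{sec:intro}

All groups are finite. We write $g^h=h^{-1}gh$ and $[g,h]=g^{-1}g^h$. The conjugacy class of $g$ in $G$ is $g^G$, and $|g^G|=|G:C_G(g)|$ is its \emph{length}. For an integer $n\ge1$, $\pi(n)$ is the set of prime divisors of $n$, and $\pi(S)=\pi(|S|)$ for a group or a class $S$. For a set of primes $\pi$, the complementary set is $\pi'$; a $\pi$-number is an integer $n$ with $\pi(n)\subseteq\pi$, and $\pi$-groups and $\pi$-elements are those whose order is a $\pi$-number. The largest $\pi$-number dividing $n$ is $n_\pi$, and $O_\pi(G)$ is the largest normal $\pi$-subgroup of $G$. Every $g\in G$ is uniquely a product $g=g_\pi g_{\pi'}$ of a $\pi$-element and a $\pi'$-element that commute, and both are powers of $g$. A \emph{Hall} subgroup is one whose order and index are coprime.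

Fix a prime $p$. An element is \emph{$p$-regular} if its order is prime to $p$. The group $G$ is \emph{$p$-separable} if it has a normal series whose factors are $p$-groups or $p'$-groups; solvable groups and $p'$-groups are examples. A \emph{$p$-complement} of $G$ is a $p'$-subgroup of $p$-power index. In a $p$-separable group $p$-complements exist, they are conjugate, and every $p'$-subgroup lies in one of them. Define $O_{p,p'}(G)/O_p(G)=O_{p'}(G/O_p(G))$, then $O_{p,p',p}(G)/O_{p,p'}(G)=O_p(G/O_{p,p'}(G))$, and define $O_{p',p,p'}(G)$ in the same way with $p$ and $p'$ interchanged. Thus $G=O_{p,p',p}(G)$ exactly when $G$ has normal subgroups $M_1\le M_2$ such that $M_1$, $M_2/M_1$, $G/M_2$ are a $p$-group, a $p'$-group and a $p$-group.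

\begin{definition}\label{def:distant}
A \emph{$p$-distant pair} in $G$ is a pair $(x,y)$ of non-central $p$-regular elements with $\gcd(|x^G|,|y^G|)=1$ such that
\begin{equation}\label{eq:dagger}
\gcd(|z^G|,|x^G|)=1\quad\text{or}\quad\gcd(|z^G|,|y^G|)=1\qquad\text{for every $p$-regular } z\in G.\tag{$\dagger$}
\end{equation}
We then write $\pi_x=\pi(x^G)$, $\pi_y=\pi(y^G)$ and $\pi=\pi_x\cup\pi_y$.
\end{definition}

Condition \eqref{eq:dagger} is automatic when $z$ is central or conjugate to $x$ or to $y$, so it restricts only the other classes. The name comes from the graph whose vertices are the non-central $p$-regular classes, two classes being joined when their lengths have a common prime divisor: the definition says that $x^G$ and $y^G$ are not adjacent and have no common neighbor, so their distance is at least three, possibly infinite.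

In $S_3$ the class lengths are $1,2,3$, so a transposition and a $3$-cycle form a $p$-distant pair for every $p\ge5$. This example extends to a family. A group $D$ of automorphisms of $K$ acts \emph{fixed-point-freely} if $C_K(d)=1$ for all $1\ne d\in D$. A \emph{Frobenius group} is a semidirect product $X=K\rtimes D$ with $K,D\neq1$ and $D$ acting fixed-point-freely on $K$; here $K$ is the \emph{kernel} and $D$ a \emph{complement}. We use the textbook facts that $K$ is determined by $X$ and is a Hall subgroup, that the complements are the conjugates of $D$, that every element outside $K$ lies in a complement, and that $C_X(k)\le K$ and $C_X(d)\le D$ for $1\ne k\in K$ and $1\ne d\in D$. A group $M$ is \emph{quasi-Frobenius} if $M/Z(M)$ is a Frobenius group; the inverse images in $M$ of the kernel and of a complement of $M/Z(M)$ are called the kernel and a complement of $M$.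

\begin{proposition}\label{prop:model}
Let $H=M\times E$ with $\gcd(|M|,|E|)=1$, where $M$ is quasi-Frobenius with abelian kernel $K_1$ and abelian complement $D_1$, and let $Z=Z(M)$. The class lengths of $M$ are $1$, $|D_1/Z|$ and $|K_1/Z|$. If $x\in D_1\setminus Z$ and $y\in K_1\setminus Z$, then $|x^H|=|K_1/Z|$ and $|y^H|=|D_1/Z|$ are coprime and greater than $1$, and every class length of $H$ is coprime to one of them.
\end{proposition}

\begin{proof}
Every element of $M\setminus Z$ lies in $K_1\setminus Z$ or in a conjugate of $D_1\setminus Z$. If $m\in K_1\setminus Z$, then $K_1\le C_M(m)$ because $K_1$ is abelian, and $C_M(m)/Z\le C_{M/Z}(mZ)\le K_1/Z$; so $C_M(m)=K_1$ and $|m^M|=|D_1/Z|$. If $m\in D_1\setminus Z$, the same two inclusions with $D_1$ in place of $K_1$ give $C_M(m)=D_1$ and $|m^M|=|K_1/Z|$. These two numbers are coprime and greater than $1$. A class of $H$ has length $|m^M||e^E|$ with $m\in M$, $e\in E$, and $|e^E|$ is coprime to $|M|$.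
\end{proof}

The following conjecture, posed in \cite{FJS}, asks whether a $p$-distant pair in $G$ forces this structure on the $p$-complements.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $G$ be a $p$-separable group with a $p$-distant pair $(x,y)$. Then every $p$-complement $H$ of $G$ satisfies $H=O_\pi(H)\times O_{\pi'}(H)$, and $O_\pi(H)$ is a quasi-Frobenius group with abelian kernel and complements.}
\medskip

When $p\nmid|G|$ we have $H=G$, all elements are $p$-regular, and the statement is Kazarin's theorem on isolated classes, a converse to Proposition~\ref{prop:model}. In general every $p$-regular element of $G$ is conjugate to an element of $H$, so one may hope that the hypothesis on $G$ descends to $H$, where Kazarin's theorem applies. To see what descends, let $h\in H$. Since $C_H(h)$ is a $p'$-subgroup of $C_G(h)$,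
\begin{equation}\label{eq:compare}
|h^G|_{p'}=\frac{|H|}{|C_G(h)|_{p'}}\quad\text{divides}\quad\frac{|H|}{|C_H(h)|}=|h^H|,
\end{equation}
with equality if and only if $C_H(h)$ is a $p$-complement of $C_G(h)$. The divisibility goes in the unfavorable direction: a prime may divide $|h^H|$ and be invisible in $|h^G|$. This does happen, and it destroys the conjecture.

\begin{theorem}\label{thm:counter}
The conjecture is false.
\begin{enumerate}
\item[(a)] There is a solvable group $G$ of order $2^9\cdot3\cdot7$ which has a $7$-distant pair $(x,y)$ with $|x^G|=28$ and $|y^G|=3$, so that $\pi=\{2,3,7\}$, but whose $7$-complement $H=O_\pi(H)$ is not quasi-Frobenius. Every non-central $7$-regular class of $G$ has length $3$ or length prime to $3$.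
\item[(b)] Let $\ell\ne p$ be primes and let $s$ be a power of a prime $t\ne\ell$ with $(s^\ell-1)/(s-1)=p^b$; for example $(s,\ell,p^b)=(2,3,7)$, $(2,5,31)$, $(3,5,11^2)$, $(5,3,31)$, $(8,3,73)$. Then there is a solvable group $G$ with a $p$-distant pair, with $p\notin\pi$, whose $p$-complement $H$ satisfies $H\ne O_\pi(H)\times O_{\pi'}(H)$.
\end{enumerate}
All these groups satisfy $G=O_{p',p,p'}(G)$.
\end{theorem}

A Frobenius group nevertheless survives as a section in every $p$-separable group.

\begin{theorem}\label{thm:general}
Let $G$ be $p$-separable with a $p$-distant pair $(x,y)$. After possibly interchanging $x$ and $y$, the subgroup $L=\langle y^G\rangle$ is an abelian $p'$-group, and $N_0=[L,G]$ is a nontrivial $\pi_x$-group with $|N_0|$ dividing $|x^G|$. Let $q$ be any prime dividing $|N_0|$, let $N$ be the Sylow $q$-subgroup of $N_0$, and let $C=C_G(N)$.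
\begin{enumerate}
\item[(1)] We have $q\ne p$ and $q\in\pi_x$; the subgroup $C$ contains all $q$-elements of $G$; and $C_N(G)=1$. There is $v\in N$ with $N=\langle v^G\rangle$ and $|v^G|=|y_q^G|$, where $y_q$ is the $q$-part of $y$.
\item[(2)] Every $p$-regular $z\in G\setminus C$ satisfies $q\in\pi(z^G)$, $\gcd(|z^G|,|v^G|)=1$ and $C_N(z)=1$.
\item[(3)] For each $p$-complement $H$ of $G$, the group $H/C_H(N)$ is nontrivial and cyclic, it acts fixed-point-freely on $N$, and $\pi(H/C_H(N))=\pi(v^G)\setminus\{p\}$. So $N\rtimes(H/C_H(N))$ is a Frobenius group with abelian kernel and cyclic complement.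
\end{enumerate}
In particular neither $|x^G|$ nor $|y^G|$ is a power of $p$.
\end{theorem}

Finally, equality in \eqref{eq:compare} is enough for the conjecture.

\begin{theorem}\label{thm:positive}
Let $G$ be $p$-separable, let $H$ be a $p$-complement of $G$, and consider the condition
\begin{equation}\label{eq:star}
C_H(h)\ \text{is a $p$-complement of}\ C_G(h)\ \text{for all } h\in H.\tag{$*$}
\end{equation}
\begin{enumerate}
\item[(a)] If \eqref{eq:star} holds, then the conjecture is true for $G$.
\item[(b)] Condition \eqref{eq:star} holds whenever $HO_p(G)\trianglelefteq G$, that is, whenever $G=O_{p,p',p}(G)$; in particular if $H\trianglelefteq G$, or a Sylow $p$-subgroup of $G$ is normal, or $p\nmid|G|$.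
\item[(c)] Conversely, suppose that \eqref{eq:star} holds and that $H=M\times E$ with $\gcd(|M|,|E|)=1$ and $M$ quasi-Frobenius with abelian kernel and complements. Then there are $x,y\in H$ such that $|x^G|_{p'}$ and $|y^G|_{p'}$ are coprime and greater than $1$, and $|z^G|_{p'}$ is coprime to one of them for every $p$-regular $z\in G$.
\end{enumerate}
\end{theorem}

Since the $p$-complements are conjugate, \eqref{eq:star} does not depend on the choice of $H$. By Theorem~\ref{thm:counter}, the condition $G=O_{p,p',p}(G)$ cannot be replaced by $G=O_{p',p,p'}(G)$. We do not determine for which primes $p$ (for example $p=2,3,5$) counterexamples exist.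

Section~\ref{sec:counter} constructs the counterexamples and needs nothing further. Section~\ref{sec:tools} collects the tools for Theorem~\ref{thm:general}, which is proved in Section~\ref{sec:general}. From it we deduce Kazarin's theorem in Section~\ref{sec:kazarin} and Theorem~\ref{thm:positive} in Section~\ref{sec:positive}.

\section{Counterexamples}\label{sec:counter}

Both constructions hide a prime $\ell$ from the $p$-regular class lengths of a group $G$ with $|G|_\ell=\ell$. Elements of order divisible by $\ell$ cause no trouble:
\begin{equation}\label{eq:self}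
\text{if } |G|_\ell=\ell \text{ and } \ell \text{ divides the order of } g, \text{ then } \ell\nmid|g^G|,
\end{equation}
because $\langle g_\ell\rangle$ is then a Sylow $\ell$-subgroup of $G$ inside $C_G(g)$. The work is to arrange that the other $p$-regular elements are also centralized by elements of order $\ell$.

\subsection{A prime that disappears: semilinear maps of $\mathbb F_8$}

Let $B$ be the group of the $8\cdot7\cdot3$ maps $u\mapsto\lambda u^{2^i}+a$ of $F=\mathbb F_8$, with $\lambda\in F^*$, $a\in F$, $i\in\{0,1,2\}$, and let $p=7$. Identify $F$ with the normal subgroup of translations and let $\Sigma$ be generated by $u\mapsto u^2$. Then $F\rtimes\Sigma$, of order $24$, is a $7$-complement. In $F\rtimes\Sigma$ the class of a translation $a\notin\mathbb F_2$ is $\{a,a^2,a^4\}$, of length $3$. In $B$ the multiplications fuse all seven nontrivial translations into one class, of length $7$: the translation $a$ is centralized not by $\Sigma$ but by a conjugate of $\Sigma$ that lies outside $F\rtimes\Sigma$. So \eqref{eq:compare} is strict here. A $7$-regular element outside $F$ has order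 divisible by $3$, and \eqref{eq:self} applies to it. Hence $3$ divides no $7$-regular class length of $B$, although $\Sigma$ acts nontrivially on $F$.

Now take the nonabelian group $A=C_{13}\rtimes C_3$, with class lengths $1,3,13$, and put $G=A\times B$. The $7$-regular class lengths of $B$ are prime to $3\cdot13$, so for the hypothesis of the conjecture $B$ behaves like the harmless factor $E$ of Proposition~\ref{prop:model}, and $A$ supplies a $7$-distant pair with $\pi=\{3,13\}$. But in the $7$-complement $A\times(F\rtimes\Sigma)$ the $\pi$-subgroup $\Sigma$ does not centralize the $\pi'$-subgroup $F$. The only arithmetic input was that a $7$-group moves every element of $\mathbb F_8$ into $\mathbb F_2$, and the equation $(s^\ell-1)/(s-1)=p^b$ is what makes this work for other fields.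

\begin{proof}[Proof of Theorem~\ref{thm:counter}(b)]
Note that $p\ne t$, since $p^b=1+s+\dots+s^{\ell-1}\equiv1\pmod t$ and $b\ge1$. Let $F=\mathbb F_{s^\ell}\supset F_0=\mathbb F_s$, let $\Sigma$ be generated by the field automorphism $\sigma\colon a\mapsto a^s$, of order $\ell$ and with fixed field $F_0$, and let $P$ be the Sylow $p$-subgroup of $F^*$. Let $B=F\rtimes(P\rtimes\Sigma)$, with $P$ acting on the additive group $F$ by multiplication. Then $|B|=s^\ell|P|\ell$, so $|B|_\ell=\ell$ because $\ell\notin\{t,p\}$. Since $F^*/F_0^*$ has order $p^b$, it is the image of $P$, that is, $F^*=PF_0^*$.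

We claim that $\ell$ divides no $p$-regular class length of $B$. If $g\in B\setminus F$ is $p$-regular, its image in $B/F\cong P\rtimes\Sigma$ is nontrivial and $p$-regular, so it lies outside $P$; hence the image of $g$ in $B/FP\cong\Sigma$ has order $\ell$, and \eqref{eq:self} applies. If $0\ne a\in F$, then $a=\lambda a_0$ with $\lambda\in P$ and $a_0\in F_0$, so $a$ is conjugate to $a_0$, which is centralized by the Sylow $\ell$-subgroup $\Sigma$.

By Dirichlet's theorem there is a prime $m\equiv1\pmod\ell$ with $m\notin\{p,t\}$; then $m\nmid|B|$. Let $A=C_m\rtimes C_\ell$ be nonabelian. It is a Frobenius $p'$-group, with class lengths $1,\ell,m$ by Proposition~\ref{prop:model}. Let $G=A\times B$, a solvable group, and take $x\in A$ of order $\ell$ and $y\in A$ of order $m$, so that $|x^G|=m$ and $|y^G|=\ell$. A $p$-regular class of $G$ has length $|a^A||g^B|$ with $a\in A$ and $g\in B$ $p$-regular. Neither $\ell$ nor $m$ divides $|g^B|$, so this length is not divisible by both primes, and \eqref{eq:dagger} holds with $\pi=\{\ell,m\}\not\ni p$.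

The subgroup $H=A\times(F\rtimes\Sigma)$ is a $p$-complement. If $H=O_\pi(H)\times O_{\pi'}(H)$, then the first factor contains every $\pi$-element and the second every $\pi'$-element of $H$. As $\ell\in\pi$ and $t\notin\pi$, the group $\Sigma$ would centralize $F$, which is false. The normal series $1<A\times F<A\times FP<G$ shows that $G=O_{p',p,p'}(G)$.
\end{proof}

\subsection{A group of order $2^9\cdot3\cdot7$}

In these examples the direct decomposition fails. We now want $H$ to be a $\pi$-group, so that the decomposition is trivially true and the quasi-Frobenius property fails instead. Keep $F=\mathbb F_8$, $p=7$ and the group of order $21$ generated by the multiplications $\lambda\in F^*$ and the squaring map $\sigma$, but let it act on a $2$-group $T$ built from layers isomorphic to $F$. On a central bottom layer, with coordinate $z$, the multiplications act trivially; there the classes $\{z,z^2,z^4\}$ of length $3$ survive and provide $y$. Every element of $T$ outside this layer has to be conjugate to an element fixed by $\sigma$. The multiplications can normalize one coordinate only, so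 the other coordinates must be moved into $\mathbb F_2$ by conjugation inside $T$. The trace $\operatorname{Tr}(\theta)=\theta+\theta^2+\theta^4$ shows how much movement is needed: since $\operatorname{Tr}(1)=1$,
\begin{equation}\label{eq:trace}
F=\mathbb F_2\oplus\ker\operatorname{Tr},\qquad \ker\operatorname{Tr}=\{\theta+\theta^2:\theta\in F\},
\end{equation}
the second because $\theta\mapsto\theta+\theta^2$ is additive with kernel $\mathbb F_2$ and image inside $\ker\operatorname{Tr}$, which has order $4$. So it suffices to shift a coordinate by all elements $\theta+\theta^2$.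

This dictates the multiplication. If $\lambda$ scales the top coordinate $a$ by $\lambda$, a term $a^{2^i}b^{2^j}$ is scaled by $\lambda^{2^i+2^j}$, and $7$ never divides $2^i+2^j$, so no such term can appear in the $z$-coordinate. We therefore insert a middle coordinate $c$ scaled by $\lambda^{-1}=\lambda^6$, which makes $cb$ invariant. To move $c$ itself we add to it the term $a^2b^4$, of weight $6$, and associativity is then restored by a further term $a^2d^2$ in the $z$-coordinate.

\begin{proof}[Proof of Theorem~\ref{thm:counter}(a)]
On $T=F^3$ define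
\[
(a,c,z)(b,d,w)=(a+b,\;c+d+a^2b^4,\;z+w+cb+a^2d^2).
\]

\emph{$T$ is a group.} Multiply three elements $(a,c,\cdot)$, $(b,d,\cdot)$, $(e,f,\cdot)$ in the two ways. In the second coordinate the extra terms are $a^2b^4+(a+b)^2e^4$ and $b^2e^4+a^2(b+e)^4$, which agree because squaring is additive. In the third coordinate they are
\[
cb+a^2d^2+(c+d+a^2b^4)e+(a+b)^2f^2\quad\text{and}\quad de+b^2f^2+c(b+e)+a^2(d+f+b^2e^4)^2 .
\]
Both contain $cb+ce+de+a^2d^2+a^2f^2+b^2f^2$, and the remaining terms $a^2b^4e$ and $a^2b^4e^8$ agree since $e^8=e$. The identity is $(0,0,0)$, and $(a,c,z)$ has the right inverse $(a,d,z+ca+a^2d^2)$ with $d=c+a^6$. So $T$ is a group of order $2^9$. Put $Z_0=\{(0,0,z)\}$ and $U=\{(0,c,z)\}$; the latter is the kernel of the homomorphism $(a,c,z)\mapsto a$ onto $F$.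

\emph{The group $G$.} For $\lambda\in F^*$ the map $\alpha_\lambda\colon(a,c,z)\mapsto(\lambda a,\lambda^6c,z)$ is an automorphism of $T$: the term $a^2b^4$ is scaled by $\lambda^6$, the term $cb$ by $\lambda^7=1$, and the term $a^2d^2$ by $\lambda^{14}=1$. The map $\sigma\colon(a,c,z)\mapsto(a^2,c^2,z^2)$ is an automorphism of order $3$ whose fixed points are the triples over $\mathbb F_2$, and $\sigma\circ\alpha_\lambda\circ\sigma^{-1}=\alpha_{\lambda^2}$. Put $\Lambda=\{\alpha_\lambda\}\cong C_7$, $\Sigma=\langle\sigma\rangle\cong C_3$ and $G=T\rtimes(\Lambda\rtimes\Sigma)$. Then $|G|=2^9\cdot3\cdot7$, and the normal series $1<T<T\Lambda<G$ shows that $G$ is solvable and that $G=O_{7',7,7'}(G)$.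

\emph{Conjugation in $T$.} We claim
\begin{align}
(0,c,z)^{(b,d,w)}&=(0,\,c,\,z+cb+(cb)^2),\label{eq:c1}\\
(a,c,z)^{(b,0,0)}&=(a,\,c+a^2b^4+a^4b^2,\,*),\label{eq:c2}\\
(a,c,z)^{(0,d,0)}&=(a,\,c,\,z+ad+(ad)^2).\label{eq:c3}
\end{align}
In each case write $u^t=(a',c',z')$ and compare $ut$ with $tu^t$; the first coordinates give $a'=a$. For \eqref{eq:c1}, $ut=(b,c+d,z+w+cb)$ and $tu^t=(b,d+c',w+z'+b^2c'^2)$. For \eqref{eq:c2}, the second coordinates are $c+a^2b^4$ and $c'+b^2a^4$. For \eqref{eq:c3}, $ut=(a,c+d,z+a^2d^2)$ and $tu^t=(a,d+c',z'+da)$.

\emph{Every $u\in T\setminus Z_0$ is conjugate in $G$ to an element fixed by $\sigma$.} Let $u=(0,c,z)$ with $c\neq0$. Applying $\alpha_c$ we may take $c=1$, since $c^6c=1$. By \eqref{eq:c1} and \eqref{eq:trace} we may add to $z$ any element of $\ker\operatorname{Tr}$, so $u$ is conjugate to $(0,1,\epsilon)$ with $\epsilon\in\mathbb F_2$. Let now $u=(a,c,z)$ with $a\ne0$. Applying $\alpha_{a^{-1}}$ we may take $a=1$. By \eqref{eq:c2} we may add to $c$ any $b^2+b^4$, and these elements fill $\ker\operatorname{Tr}$, so we may take $c\in\mathbb F_2$. By \eqref{eq:c3}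 we may then take $z\in\mathbb F_2$ without changing $a$ and $c$.

\emph{The $7$-regular classes.} If $g\in G\setminus T$ is $7$-regular, its image in the group $G/T$ of order $21$ has order $3$, so $3\nmid|g^G|$ by \eqref{eq:self}. If $g\in T\setminus Z_0$, then $g$ is centralized by a conjugate of the Sylow $3$-subgroup $\Sigma$, so $3\nmid|g^G|$. The group $T$ centralizes $Z_0$ by \eqref{eq:c1} with $c=0$, and so does $\Lambda$; hence $(0,0,z)^G$ has length $1$ if $z\in\mathbb F_2$ and length $3$ otherwise.

Let $y=(0,0,\omega)$ with $\omega\notin\mathbb F_2$, so that $|y^G|=3$, and let $x=(0,1,0)$. The set $\{(0,c,z):c\ne0,\ \operatorname{Tr}(z)=0\}$ is invariant under $T$, $\Lambda$ and $\Sigma$, and by the previous reduction $T\Lambda$ is transitive on it. So it equals $x^G$, and $|x^G|=7\cdot4=28$. Every $7$-regular class has length prime to $3=|y^G|$, or length $3$, which is prime to $28$. Thus $(x,y)$ is a $7$-distant pair with $\pi_x=\{2,7\}$, $\pi_y=\{3\}$.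

\emph{$H$ is not quasi-Frobenius.} The $7$-complement $H=T\rtimes\Sigma$ is a $\pi$-group, so $O_\pi(H)=H$. We compute $Z=Z(H)$. An element $(a,c,z)$ with $a\ne0$ is not central in $T$ by \eqref{eq:c2}, since $a^2b^4+a^4b^2=a^2b^2(a+b)^2\ne0$ for $b\notin\{0,a\}$; an element $(0,c,z)$ with $c\neq0$ is not central by \eqref{eq:c1}. So $Z(T)=Z_0$. Elements of $H\setminus T$ act on $T/U\cong F$ as $\sigma^{\pm1}$, hence nontrivially. Therefore $Z$ consists of the elements of $Z_0$ fixed by $\sigma$, that is, $Z=\{(0,0,0),(0,0,1)\}$ and $|H/Z|=2^8\cdot3$.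

Suppose that $H/Z$ is a Frobenius group. Its kernel is a nontrivial proper normal Hall subgroup, so it has order $3$ or $2^8$. If the order is $3$, the kernel and $T/Z$ are normal subgroups of coprime orders, so they commute; then an element of $H\setminus T$ acts trivially on the quotient $T/U$ of $T/Z$, which is false. If the order is $2^8$, the kernel is $T/Z$, and $\sigma Z$, which lies outside it, centralizes no nontrivial element of it; but $\sigma$ fixes $(1,0,0)\notin Z$. Both cases are impossible.
\end{proof}

\section{Tools}\label{sec:tools}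

Besides the facts recalled in Section~\ref{sec:intro} we use the following textbook results.
\begin{itemize}
\item Subgroups and quotients of $p$-separable groups are $p$-separable. A normal $p'$-subgroup lies in every $p$-complement.
\item (Hall--Higman) If $Y$ is $p$-separable and $O_p(Y)=1$, then $C_Y(O_{p'}(Y))\le O_{p'}(Y)$.
\item (Schur--Zassenhaus) A normal Hall subgroup $V$ of $G$ has a complement. If $V$ or $G/V$ is solvable, any two complements are conjugate in $G$, hence by an element of $V$. A central Hall subgroup is a direct factor, since its complement is normal.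
\item (Coprime action) If a group $Y$ acts on an abelian group $V$ and $\gcd(|Y|,|V|)=1$, then $V=C_V(Y)\times[V,Y]$.
\item If $G=S_1\times S_2$ with $S_1$ a $\tau$-group and $S_2$ a $\tau'$-group for a set of primes $\tau$, then $S_1$ is the set of $\tau$-elements of $G$. If two subgroups have coprime indices, their product is $G$. If $M\trianglelefteq G$, every $\tau$-element of $G/M$ is the image of a $\tau$-element of $G$, namely of the $\tau$-part of any preimage.
\end{itemize}
In the rest of this section $G$ is any finite group unless stated otherwise.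

\begin{lemma}\label{lem:coprime}
Let $a,b\in G$ with $\gcd(|a^G|,|b^G|)=1$.
\begin{enumerate}
\item[(a)] $a^Gb^G=(ab)^G$.
\item[(b)] If some conjugate of $a$ commutes with some conjugate of $b$, then every conjugate of $a$ commutes with every conjugate of $b$.
\item[(c)] If $a$ is a $q$-element for a prime $q\nmid|b^G|$, then every conjugate of $a$ commutes with every conjugate of $b$.
\item[(d)] If $G$ is $p$-separable and $a,b$ are $p$-regular, then $ab$ is $p$-regular.
\end{enumerate}
\end{lemma}

\begin{proof}
The centralizers have coprime indices, so $G=C_G(a)C_G(b)$. Given $g,h\in G$, write $gh^{-1}=cd$ with $c\in C_G(a)$, $d\in C_G(b)$. Then $a^gb^h=(a^{cd}b)^h=(a^db^d)^h=(ab)^{dh}$, which proves (a). The factorization also shows that $C_G(b)$ is transitive on $a^G$. In (b), after conjugating, $b$ commutes with one element of $a^G$, hence with all of them, and conjugating again gives the claim. In (c), $b$ centralizes a Sylow $q$-subgroup, which contains a conjugate of $a$, and (b) applies. In (d), choose conjugates $a^g$ and $b^h$ in one $p$-complement; then $a^gb^h$ is $p$-regular and conjugate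 to $ab$ by (a).
\end{proof}

\begin{lemma}\label{lem:divide}
Let $g\in G$ and $M\trianglelefteq G$.
\begin{enumerate}
\item[(a)] If $g=g_1g_2=g_2g_1$ with $g_1,g_2$ of coprime orders, then $|g_1^G|$ and $|g_2^G|$ divide $|g^G|$.
\item[(b)] Both $|M:C_M(g)|$ and $|(gM)^{G/M}|$ divide $|g^G|$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Each $g_i$ is a power of $g$, so $C_G(g)\le C_G(g_i)$. (b) We have $|M:C_M(g)|=|MC_G(g):C_G(g)|$ with $MC_G(g)$ a subgroup, and the preimage of $C_{G/M}(gM)$ contains $C_G(g)$.
\end{proof}

Part (a) is how \eqref{eq:dagger} is exploited: to learn about $|g_1^G|$, multiply $g_1$ by a commuting element $g_2$ of coprime order whose class length is known to meet $\pi_x$ or $\pi_y$. The next lemma converts such elementwise information into structure.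

\begin{lemma}\label{lem:cover}
\begin{enumerate}
\item[(a)] $G$ is not the union of the conjugates of a proper subgroup, and $G$ is generated by $G\setminus S$ for every proper subgroup $S$.
\item[(b)] Let $\ell$ be a prime such that $\ell\nmid|g^G|$ for every $\ell'$-element $g\in G$. Then $G=S\times O_{\ell'}(G)$ with $S$ a Sylow $\ell$-subgroup.
\item[(c)] Let $\tau$ be a set of primes such that every class length of $G$ is a $\tau'$-number. Then $G=S\times O_{\tau'}(G)$ with $S$ a central $\tau$-subgroup.
\end{enumerate}
\end{lemma}

\begin{proof}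
(a) A subgroup $S$ of index $n>1$ has at most $n$ conjugates, all containing $1$, so their union has at most $n(|S|-1)+1<|G|$ elements. If $g\notin S$, then every $s\in S$ is the product of $sg$ and $g^{-1}$, both outside $S$.

(b) Let $g\in G$. A Sylow $\ell$-subgroup $S_1$ of $C_G(g_{\ell'})$ that contains $g_\ell$ is a Sylow subgroup of $G$, and $g=g_\ell g_{\ell'}\in S_1C_G(S_1)$. These subgroups are the conjugates of $SC_G(S)$, so $G=SC_G(S)$ by (a). Then $C_G(S)\trianglelefteq G$ has the central Sylow $\ell$-subgroup $S\cap C_G(S)=Z(S)$, so $C_G(S)=Z(S)\times A$ with $A$ an $\ell'$-group, and $G=S\times A$.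

(c) For $\ell\in\tau$ and a Sylow $\ell$-subgroup $S_\ell$, every element lies in a conjugate of $C_G(S_\ell)$, so $S_\ell$ is central by (a). The product $S$ of these $S_\ell$ is a central Hall subgroup.
\end{proof}

\begin{lemma}\label{lem:cyclic}
An abelian group $B$ acting fixed-point-freely on a nontrivial abelian $q$-group $N$ is cyclic.
\end{lemma}

\begin{proof}
A minimal nontrivial $B$-invariant subgroup $V$ of $N$ is an irreducible $\mathbb F_qB$-module, and it is faithful because no $1\neq b\in B$ fixes a nonzero vector. The image $R$ of $\mathbb F_qB$ in $\operatorname{End}(V)$ is a finite commutative ring of $B$-endomorphisms, whose nonzero elements are invertible by Schur's lemma. So $R$ is a finite field and $B$ embeds in the cyclic group $R^*$.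
\end{proof}

\section{An abelian normal subgroup with a cyclic fixed-point-free action}\label{sec:general}

In this section $G$ is $p$-separable, $(x,y)$ is a $p$-distant pair, and we prove Theorem~\ref{thm:general}.

\subsection{Finding the kernel by multiplying classes}

The hypothesis speaks only of class lengths, and the first difficulty is to produce a normal subgroup from it. Look at $S_3$, with $x=(1\,2)$, $y=(1\,2\,3)$, $|x^G|=3$, $|y^G|=2$. The product $x^Gy^G$ is the set of transpositions, a single class whose length is again coprime to $|y^G|$. Multiplying by $(y^{-1})^G$ gives a single class once more, and it contains $x$. So $x^G$ is stable under multiplication by the elements $y^g(y^h)^{-1}$. These generate $A_3$, the Frobenius kernel, and $x^G$ is a coset of it. The same computation works in general.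

\begin{lemma}\label{lem:N0}
After possibly interchanging $x$ and $y$, the subgroup $L=\langle y^G\rangle$ is an abelian $p'$-group, $N_0=[L,G]$ is nontrivial and generated by the elements $y^g(y^h)^{-1}$, and $x^GN_0=x^G$. In particular $|N_0|$ divides $|x^G|$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:coprime}(a),(d), $x^Gy^G=(xy)^G=(yx)^G$ is a $p$-regular class; this is where $p$-separability first enters. By \eqref{eq:dagger} we may assume, after interchanging $x$ and $y$ if necessary, that $|(xy)^G|$ is coprime to $|y^G|=|(y^{-1})^G|$. Then Lemma~\ref{lem:coprime}(a) gives $x^Gy^G(y^{-1})^G=(xy)^G(y^{-1})^G=x^G$. Let $N_1=\langle y^g(y^h)^{-1}:g,h\in G\rangle$, a normal subgroup of $G$ contained in $L$. Right multiplication by each generator maps the finite set $x^G$ injectively into itself, so $x^GN_1=x^G$. Thus $x^G$ is a union of cosets of $N_1$, and $|N_1|$ divides $|x^G|$.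

The index $|N_1:C_{N_1}(y)|$ divides $|y^G|$ by Lemma~\ref{lem:divide}(b), and it divides $|x^G|$, so it is $1$. Hence $y$ and all its conjugates centralize $N_1$, that is, $N_1\le Z(L)$. Since $y^g=(y^gy^{-1})y$, we have $L=N_1\langle y\rangle$, so $L$ is abelian. Being generated by commuting $p$-regular elements, it is a $p'$-group. In $G/N_1$ the image of $y$ is central, so $[L,G]\le N_1$; and $y^g(y^h)^{-1}=[y,g][y,h]^{-1}$ in the abelian group $L$, so $N_1=[L,G]=N_0$. It is nontrivial because $y$ is not central.
\end{proof}

\subsection{One prime at a time}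

Fix the labeling of Lemma~\ref{lem:N0}, a prime $q$ dividing $|N_0|$, the Sylow $q$-subgroup $N$ of $N_0$, and $C=C_G(N)\trianglelefteq G$. Then $q\in\pi_x$, $q\notin\pi_y$, and $q\ne p$ since $N_0\le L$. The element $y$ itself is awkward as a multiplier in Lemma~\ref{lem:divide}(a), since its order may involve many primes. We replace it by a $q$-element $v\in N$ whose class length is still a nontrivial divisor of $|y^G|$.

\begin{lemma}\label{lem:v}
The subgroup $C$ contains all $q$-elements of $G$, and $C_N(G)=1$. There is $v\in N$ with $N=\langle v^G\rangle$ and $|v^G|=|y_q^G|$; this number is greater than $1$ and divides $|y^G|$.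
\end{lemma}

\begin{proof}
The projection of the abelian group $L$ onto its Sylow $q$-subgroup $L_q$ commutes with conjugation by $G$, sends $y$ to $y_q$ and maps $N_0$ onto $N$. So $L_q=\langle y_q^G\rangle$ and $N=\langle y_q^g(y_q^h)^{-1}:g,h\in G\rangle=[L_q,G]$. As $N\ne1$, the element $y_q$ is not central, and $|y_q^G|$ divides $|y^G|$ by Lemma~\ref{lem:divide}(a).

Let $w$ be a $q$-element; it is $p$-regular. If $q\nmid|w^G|$, then $w$ centralizes a Sylow $q$-subgroup, which contains the normal $q$-subgroup $L_q$. If $q$ divides $|w^G|$, then $|w^G|$ is coprime to $|y_q^G|$ by \eqref{eq:dagger}, and $q\nmid|y_q^G|$, so $w$ commutes with all conjugates of $y_q$ by Lemma~\ref{lem:coprime}(c). In both cases $w\in C_G(L_q)$.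

Hence $G/C_G(L_q)$ is a $q'$-group, and coprime action gives $L_q=C_{L_q}(G)\times N$. It follows that $C_N(G)=1$ and $C_G(L_q)=C_G(N)=C$. Write $y_q=\zeta v$ with $\zeta\in Z(G)$ and $v\in N$. Then $C_G(v)=C_G(y_q)$ and $v^g(v^h)^{-1}=y_q^g(y_q^h)^{-1}$, so $N\le\langle v^G\rangle\le N$.
\end{proof}

This proves part (1). Since $|v^G|$ divides $|y^G|$, condition \eqref{eq:dagger} yields, for $p$-regular $z$,
\begin{equation}\label{eq:ddagger}
q\in\pi(z^G)\ \Rightarrow\ \gcd(|z^G|,|v^G|)=1,\qquad \gcd(|z^G|,|v^G|)>1\ \Rightarrow\ \gcd(|z^G|,|x^G|)=1.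
\end{equation}

\begin{lemma}\label{lem:outside}
Let $z\in G\setminus C$ be $p$-regular. Then $q\in\pi(z^G)$, $\gcd(|z^G|,|v^G|)=1$, and $z$ does not centralize $v$. If $n\in C_N(z)$, then $\gcd(|n^G|,|v^G|)=1$.
\end{lemma}

\begin{proof}
Since $z_q\in C$, we have $z_{q'}\notin C$. Every Sylow $q$-subgroup contains $N$, so $z_{q'}$ centralizes none of them, and $q$ divides $|z_{q'}^G|$, which divides $|z^G|$. By \eqref{eq:ddagger}, $|z^G|$ is coprime to $|v^G|$. If $z$ centralized $v$, it would centralize $\langle v^G\rangle=N$ by Lemma~\ref{lem:coprime}(b). If $n\in C_N(z)$, then $n$ commutes with $z_{q'}$, the product $z_{q'}n$ is $p$-regular, and $|(z_{q'}n)^G|$ is divisible by $q$ and by $|n^G|$; apply \eqref{eq:ddagger}.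
\end{proof}

\subsection{The group induced on $N$}

Let $\overline G=G/C$, a $q'$-group acting faithfully on $N$, so that $|n^G|=|\overline G:C_{\overline G}(n)|$ for $n\in N$. Let $H$ be a $p$-complement of $G$ and $\overline H=HC/C\cong H/C_H(N)$, a $p$-complement of $\overline G$. Lemma~\ref{lem:outside} puts two opposite constraints on $\overline G$: the orbit of $v$ is almost regular, so its length involves nearly all primes of $\overline G$, while the $p$-regular class lengths of $\overline G$ must avoid those primes.

\begin{lemma}\label{lem:bar}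
The group $\overline H$ is abelian and normal in $\overline G$, and $\pi(\overline H)=\pi(v^G)\setminus\{p\}$. If $p$ divides $|v^G|$, then $\pi(v^G)=\pi(\overline G)$. If $p\nmid|v^G|$, then $\overline G=\overline H\,C_{\overline G}(v)$ and $|v^G|=|\overline H|$.
\end{lemma}

\begin{proof}
A nontrivial $p$-regular element $b\in\overline G$ is the image of a $p$-regular $z\in G\setminus C$. By Lemma~\ref{lem:outside}, $b$ does not fix $v$, and $|b^{\overline G}|$, which divides $|z^G|$, is coprime to $|v^G|$. The first fact shows that $C_{\overline G}(v)$ is a $p$-group, so $|v^G|_{p'}=|\overline G|_{p'}=|\overline H|$. This gives the statement on $\pi(\overline H)$, and with the second fact it shows that $|b^{\overline G}|$ is a power of $p$.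

If $p$ divides $|v^G|$, then $\pi(v^G)=\pi(\overline G)$ and every such $|b^{\overline G}|$ equals $1$, so $\overline H$ is central in $\overline G$.

Suppose that $p\nmid|v^G|$. Then $|v^G|=|\overline H|$, and $C_{\overline G}(v)$ is a Sylow $p$-subgroup of $\overline G$, so $\overline G=\overline H\,C_{\overline G}(v)$. The subgroup $O_p(\overline G)$ lies in every Sylow $p$-subgroup, so it fixes every conjugate of $v$ and acts trivially on $N$; hence $O_p(\overline G)=1$. Let $W=O_{p'}(\overline G)$, so that $C_{\overline G}(W)\le W$ by the Hall--Higman lemma. If $b\in\overline G$ is $p$-regular, then $C_{\overline G}(b)$ has $p$-power index, so its $p$-complements are $p$-complements of $\overline G$ and contain $W$; therefore $b\in C_{\overline G}(W)\le W$. This shows that $\overline H=W$ is normal and is the only $p$-complement of $\overline G$. Each $b\in\overline H$ centralizes a $p$-complement, so $\overline H$ is abelian.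
\end{proof}

\begin{lemma}\label{lem:fpf}
If $z\in G\setminus C$ is $p$-regular, then $C_N(z)=1$.
\end{lemma}

\begin{proof}
Let $n\in C_N(z)$. By Lemma~\ref{lem:outside}, the index $|\overline G:C_{\overline G}(n)|$ is coprime to $|v^G|$. If $p$ divides $|v^G|$, then $\pi(v^G)=\pi(\overline G)$ forces this index to be $1$, so $n\in C_N(G)=1$. Suppose that $p\nmid|v^G|$. Then the index is a power of $p$, so $C_{\overline G}(n)$ contains the unique $p$-complement $\overline H$, and it suffices to show that $C_N(\overline H)=1$. By coprime action $N=C_N(\overline H)\times[N,\overline H]$, and both factors are $\overline G$-invariant because $\overline H$ is normal. Write $v=v_1v_2$ accordingly. By uniqueness of the decomposition $C_{\overline G}(v)$ fixes $v_1$, and so does $\overline H$; hence $v_1\in C_N(G)=1$. Thus $N=\langle v^G\rangle\le[N,\overline H]$ and $C_N(\overline H)=1$.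
\end{proof}

Lemmas~\ref{lem:outside} and~\ref{lem:fpf} prove part (2).

\subsection{The induced group is not a $p$-group}

All statements about $p$-regular elements outside $C$ are empty if $\overline G$ is a $p$-group, and nothing so far excludes this (except when $p\nmid|G|$, where $\overline G\ne1$ suffices). To exclude it we return to $x$. If $\overline G$ is a $p$-group, then $p\in\pi_y$, so a Sylow $p$-subgroup $P$ centralizes $x$. The equality $x^GN=x^G$ expresses every element of $N$ as a commutator $[x_q,s]$ with $s$ a $q$-element. It remains to see that $P$ moves $s$ only by elements that centralize the conjugates of $x_q$; then $P$ fixes $N$.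

\begin{lemma}\label{lem:nontrivial}
$\overline H\ne1$.
\end{lemma}

\begin{proof}
Suppose that $\overline H=1$. Then $\overline G$ is a $p$-group, so $C$ contains all $p$-regular elements, and $|v^G|>1$ is a power of $p$. Hence $p\in\pi_y$ and $p\nmid|x^G|$. Let $P\le C_G(x)$ be a Sylow $p$-subgroup of $G$; then $G=CP$. Put $X=\langle x_q^G\rangle$, $U=C_G(X)\trianglelefteq G$ and $\widehat G=G/U$.

\emph{$\widehat G$ is a $\{p,q\}$-group.} Let $z$ be a $\{p,q\}'$-element. Then $z\in C$ commutes with $v$, and $|(zv)^G|$ is divisible by $|v^G|$ and by $|z^G|$, so $|z^G|$ is coprime to $|x^G|$ by \eqref{eq:ddagger}. For $z=x_{q'}$, whose class length divides $|x^G|$, this shows that $x_{q'}$ is central, so $|x_q^G|=|x^G|$. For general $z$, the lengths $|z^G|$ and $|x_q^G|$ are therefore coprime and $q\nmid|z^G|$, so $z\in U$ by Lemma~\ref{lem:coprime}(c).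

\emph{$[u,g]\in U$ for all $q$-elements $u\in G$ and all $g\in P$.} Let $u$ be a $q$-element. If $|u^G|$ is coprime to $|x^G|=|x_q^G|$, then $q\nmid|u^G|$ and $u\in U$ by Lemma~\ref{lem:coprime}(c). Otherwise $|u^G|$ is coprime to $|y^G|$ by \eqref{eq:dagger}, so $p\nmid|u^G|$. In both cases the class length of $uU$ in $\widehat G$ is prime to $p$. The $p'$-elements of $\widehat G$ are exactly the elements $uU$, so Lemma~\ref{lem:cover}(b) gives $\widehat G=(PU/U)\times O_{p'}(\widehat G)$, and every $uU$ lies in the second factor.

\emph{Every $n\in N$ has the form $[x_q,s]$ with $s$ a $q$-element.} By Lemma~\ref{lem:N0}, $xn\in x^G$. As $x\in C$ commutes with $n$, the $q$-part of $xn$ is $x_qn$, so $x_qn\in x_q^G$. Let $J$ be the stabilizer in $G$ of the coset $x_qN$ under conjugation. An element $g$ with $x_q^g\in x_qN$ lies in $J$, so $J$ is transitive on $x_qN$, and $C_G(x_q)\le J$ has index $|N|$, a power of $q$. If $S$ is a Sylow $q$-subgroup of $J$, then $J=C_G(x_q)S$ by coprimality of indices, so $S$ is transitive on $x_qN$. Thus $x_qn=x_q^s$ for some $s\in S$.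

Now let $g\in P$ and $n=x_q^{-1}x_q^s$. We have $x_q^g=x_q$ and $s^g=sd$ with $d=[s,g]\in U$. Since $d$ centralizes $x_q^s\in X$,
\[
n^g=x_q^{-1}x_q^{\,s^g}=x_q^{-1}(x_q^s)^d=x_q^{-1}x_q^s=n .
\]
Hence $P\le C$ and $G=CP=C$, which contradicts $C_N(G)=1\ne N$.
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:general}]
The group $H/C_H(N)\cong\overline H$ is nontrivial by Lemma~\ref{lem:nontrivial}, abelian with $\pi(\overline H)=\pi(v^G)\setminus\{p\}$ by Lemma~\ref{lem:bar}, and fixed-point-free on $N$ by Lemma~\ref{lem:fpf}. It is cyclic by Lemma~\ref{lem:cyclic}. This proves (3). Finally $q\in\pi_x\setminus\{p\}$ and $\emptyset\ne\pi(\overline H)\subseteq\pi_y\setminus\{p\}$, so neither $|x^G|$ nor $|y^G|$ is a power of $p$.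
\end{proof}

\begin{example}\label{ex:thm2}
In the group of Theorem~\ref{thm:counter}(a), with $y=(0,0,\omega)$, the subgroup $N_0$ is generated by $(0,0,\omega+\omega^2)$ and $(0,0,\omega^2+\omega^4)$, so $N=N_0=\{(0,0,z):\operatorname{Tr}(z)=0\}$ has order $4$, a divisor of $|x^G|=28$. Here $v=(0,0,\omega+\operatorname{Tr}(\omega))$, $C=T\Lambda$, and $N\rtimes(H/C_H(N))$ is a Frobenius group of order $12$, a small section of the group $H$ of order $2^9\cdot3$.
\end{example}

\section{Kazarin's theorem}\label{sec:kazarin}

\begin{theorem}[Kazarin]\label{thm:kazarin}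
Let $G$ be a finite group with non-central elements $x,y$ such that $\gcd(|x^G|,|y^G|)=1$ and every class length of $G$ is coprime to $|x^G|$ or to $|y^G|$. Let $\pi=\pi_x\cup\pi_y$. Then $G=O_\pi(G)\times O_{\pi'}(G)$, and $O_\pi(G)$ is quasi-Frobenius with abelian kernel and complements.
\end{theorem}

Theorem~\ref{thm:general} describes $G/C$ and says little about $C$. When the hypothesis covers all elements, Lemma~\ref{lem:cover} applies to $C$ and its normal subgroups, and we can split $C$ as $K\times A_\rho\times E$, where $K\times A_\rho$ will be the kernel of $O_\pi(G)$ and $E$ will be $O_{\pi'}(G)$.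

\begin{proof}
Choose a prime $p\nmid|G|$. Then $G$ is $p$-separable, it is its own $p$-complement, and $(x,y)$ is a $p$-distant pair. The statement is symmetric in $x$ and $y$, so we may take $L,N_0,q,N,C,v$ as in Theorem~\ref{thm:general}. The group $G/C$ is cyclic and nontrivial. Put $\rho=\pi(G/C)=\pi(v^G)$; then $\emptyset\ne\rho\subseteq\pi_y$ and $\rho\cap\pi_x=\emptyset$. We use two tests:
\begin{enumerate}
\item[(T1)] if $z\in G\setminus C$, then $|z^G|$ is a $\rho'$-number;
\item[(T2)] if $a\in C$ is a $q'$-element, then $|a^G|$ is a $\pi_x'$-number.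
\end{enumerate}
The first is part of Theorem~\ref{thm:general}(2). For the second, $|(av)^G|$ is divisible by $|v^G|>1$, a divisor of $|y^G|$, so it is coprime to $|x^G|$, and it is divisible by $|a^G|$. The subgroups $Q,A,K,A',A_\rho,E$ introduced below are normal Hall subgroups of $C$, so they are characteristic in $C$ and normal in $G$.

\emph{Step 1: $C=Q\times A$ with $Q$ a Sylow $q$-subgroup of $G$ and $A=O_{q'}(C)$.} By (T2) and Lemma~\ref{lem:divide}(b), $q\nmid|a^C|$ for every $q'$-element $a\in C$, so Lemma~\ref{lem:cover}(b) applies to $C$. Since $C$ contains all $q$-elements of $G$, the subgroup $Q$ is the unique Sylow $q$-subgroup of $G$.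

\emph{Step 2: $Q$ is abelian, so $Q\le Z(C)$.} Neither test applies to elements of $Q$, so we go back to \eqref{eq:dagger}. Let $r\in\rho$ and let $R$ be a Sylow $r$-subgroup of $G$; then $R\not\le C$, and $RC\trianglelefteq G$ because $G/C$ is abelian. Let $u\in Q\setminus Z(Q)$. Then $q$ divides $|u^G|$, so $|u^G|$ is coprime to $|y^G|$, and $u$ is centralized by a Sylow $r$-subgroup of $G$. This subgroup lies in $RC$, so it equals $R^{ta}$ with $t\in Q$, $a\in A$. Conjugating by $a^{-1}$, which fixes $u$, we get $u\in C_Q(R^t)=C_Q(R)^t$. Therefore $Q$ is the union of its conjugates of $C_Q(R)Z(Q)$, and $Q=C_Q(R)Z(Q)$ by Lemma~\ref{lem:cover}(a). It follows that $C_Q(R)\trianglelefteq Q$, so $Q\setminus Z(Q)\subseteq C_Q(R)$. If $Q$ is not abelian, it is generated by $Q\setminus Z(Q)$, so $R$ centralizes $Q\ge N$, contrary to $R\not\le C$.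

\emph{Step 3: $x\notin C$.} Suppose that $x\in C$. Since $x_q\in Q\le Z(C)$, the length $|x_q^G|$ divides the $\rho$-number $|G:C|$ as well as $|x^G|$, so $x_q$ is central in $G$. Then $|x^G|=|x_{q'}^G|$ is a $\pi_x'$-number by (T2), so $x$ is central, a contradiction.

\emph{Step 4: $C=K\times A'$ with $K\le Z(C)$ a $\pi_x$-group and $A'$ a $\pi_x'$-group; moreover $C_G(K)=C$ and $x$ centralizes $A'$.} By (T2) and Lemma~\ref{lem:divide}(b), all class lengths of $A$ are $\pi_x'$-numbers. Lemma~\ref{lem:cover}(c) gives $A=A_1\times A'$ with $A_1\le Z(A)$ a $\pi_x$-group and $A'=O_{\pi_x'}(A)$. Put $K=Q\times A_1$. Then $C\le C_G(K)\le C_G(N)=C$ because $N\le K\le Z(C)$. The index $|A':C_{A'}(x)|$ divides both $|x^G|$ and $|A'|$, so it is $1$.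

To split $A'$ further we need (T1), hence an element outside $C$ that centralizes $A'$. Since $x$ is the product of its $r$-parts for the various primes $r$, one of them, say $w$, lies outside $C$ by Step 3. Its image in the $\rho$-group $G/C$ is nontrivial, so $w$ is a $\rho$-element, and $w$ centralizes $A'$, being a power of $x$.

\emph{Step 5: $A'=A_\rho\times E$ with $A_\rho$ an abelian $\rho$-group and $E$ a $(\pi_x\cup\rho)'$-group.} For $a\in A'$ we have $C_{A'}(wa)=C_{A'}(a)$, so $|a^{A'}|=|A':C_{A'}(wa)|$ divides $|(wa)^G|$ by Lemma~\ref{lem:divide}(b). This is a $\rho'$-number by (T1), since $wa\notin C$. Apply Lemma~\ref{lem:cover}(c) to $A'$.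

\emph{Step 6: $\pi_y=\rho$.} As $L$ is abelian and contains $N$ and $y$, we have $L\le C$, and $y=ka$ with $k\in K$, $a\in A'$. The $\pi_x$-subgroup $N_0$ of $C$ lies in $K$. For $g\in G$, the element $y^gy^{-1}=(k^gk^{-1})(a^ga^{-1})$ lies in $N_0\le K$, so $a^g=a$. Thus $a\in Z(G)$, and $|y^G|=|k^G|$ divides $|G:C|$ because $k\in Z(C)$. Hence $\pi_y\subseteq\rho$.

So $\pi=\pi_x\cup\rho$. The group $G/E$ has the abelian normal subgroup $C/E\cong K\times A_\rho$ with cyclic quotient $G/C$, so it is a solvable $\pi$-group, and $E$ is a normal Hall $\pi'$-subgroup of $G$.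

\emph{Step 7: $G=M\times E$ with $M=O_\pi(G)$ and $E=O_{\pi'}(G)$.} Fix a complement $M$ of $E$ in $G$. Let $e\in E$. Then $|e^G|$ is a $\pi_x'$-number by (T2). Since $w$ and $e$ commute and have coprime orders, $|e^G|$ divides $|(we)^G|$, a $\rho'$-number by (T1). So $|C_G(e)|_\pi=|G|_\pi$. The subgroup $C_E(e)$ is a normal Hall $\pi'$-subgroup of $C_G(e)$, and a complement to it in $C_G(e)$ has order $|G|_\pi$, so it is a complement of $E$ in $G$ and equals $M^f$ for some $f\in E$. Thus $e\in C_E(M)^f$. By Lemma~\ref{lem:cover}(a), $E=C_E(M)$, so $G=M\times E$ with $M$ a $\pi$-group.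

\emph{Step 8: $C_K(g)=K_0$ for every $g\in G\setminus C$, where $K_0=K\cap Z(G)$.} As for $x$ above, some power $g'$ of $g$ is a $\rho$-element outside $C$. Let $k\in C_K(g)$. Then $k$ and $g'$ commute and have coprime orders, so $|k^G|$ divides $|(g'k)^G|$, a $\rho'$-number by (T1). But $|k^G|$ also divides the $\rho$-number $|G:C|$. So $k\in Z(G)$.

\emph{Step 9: $M$ is quasi-Frobenius with abelian kernel and complements.} The $\pi$-subgroups $K$ and $A_\rho$ lie in $M$, and $C=K\times A_\rho\times E$, so $M\cap C=K\times A_\rho$ and $M/(K\times A_\rho)\cong G/C$. Hence $K$ is a normal Hall $\pi_x$-subgroup of $M$. A complement $D$ of $K$ in $M$ is a $\rho$-group of order $|M|_\rho$; it contains $A_\rho$, since $A_\rho D$ is a $\rho$-subgroup. Thus $D\cap C=A_\rho$ and $D/A_\rho\cong G/C\ne1$.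

For $d\in D\setminus A_\rho$, the $\rho$-number $|d^D|=|(dK)^{M/K}|$ divides $|d^M|=|d^G|$, a $\rho'$-number by (T1), so $d\in Z(D)$. Since $D$ is generated by $D\setminus A_\rho$, it is abelian. Then $A_\rho$ centralizes $K$ and $D$, so $A_\rho\le Z(M)$. Also $Z(M)\le C_M(K)=K\times A_\rho$, and $K\cap Z(M)=K_0$ because $G=M\times E$. Hence $Z(M)=K_0\times A_\rho$ and
\[
M/Z(M)\cong(K/K_0)\rtimes(D/A_\rho).
\]
The first factor is nontrivial since $N\cap K_0=C_N(G)=1\neq N$. Let $d\in D\setminus A_\rho$ fix $kK_0$, say $k^d=k\zeta$ with $\zeta\in K_0$. Then $k^{d^j}=k\zeta^j$ for all $j$, so the order of $\zeta$ divides the order of $d$; as $\zeta$ is a $\pi_x$-element and $d$ a $\rho$-element, $\zeta=1$, and $k\in C_K(d)=K_0$ by Step 8. So $M/Z(M)$ is a Frobenius group. The inverse images of its kernel and of a complement are $KZ(M)=K\times A_\rho$ and $DZ(M)=K_0\times D$, both abelian, and the other complements are conjugate to the latter.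
\end{proof}

\begin{remark}\label{rem:breaks}
For a general $p$-separable group the tests (T1) and (T2) hold for $p$-regular elements only, so the conjugates in the covering arguments cover only those elements, and Lemma~\ref{lem:cover} is lost. In the group $B$ of semilinear maps of $\mathbb F_8$, every $7$-regular element centralizes a Sylow $3$-subgroup, yet $\Sigma$ is not central.
\end{remark}

\section{Descent to the $p$-complement}\label{sec:positive}

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
By \eqref{eq:compare}, condition \eqref{eq:star} says that $|h^H|=|h^G|_{p'}$ for all $h\in H$.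

(a) Let $(x,y)$ be a $p$-distant pair. The hypothesis depends only on the classes $x^G$ and $y^G$, so we may take $x,y\in H$. The lengths $|x^H|=|x^G|_{p'}$ and $|y^H|=|y^G|_{p'}$ are coprime, and by \eqref{eq:dagger} every class length $|h^H|=|h^G|_{p'}$ of $H$ is coprime to one of them. The one point that is not formal is that $x$ and $y$ remain non-central in $H$; this holds because neither $|x^G|$ nor $|y^G|$ is a power of $p$, by Theorem~\ref{thm:general}. So Theorem~\ref{thm:kazarin} applies to $H$, with the set of primes $\pi_0=\pi(x^H)\cup\pi(y^H)=\pi\setminus\{p\}$. Since $p\nmid|H|$, we have $O_{\pi_0}(H)=O_\pi(H)$ and $O_{\pi_0'}(H)=O_{\pi'}(H)$. All $p$-complements of $G$ are conjugate to $H$.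

(b) Let $V=O_p(G)$ and $M=HV$. If $M\trianglelefteq G$, the series $1\le V\le M\le G$ gives $G=O_{p,p',p}(G)$. Conversely, if $G=O_{p,p',p}(G)$, then $O_{p,p'}(G)$ is normal of $p$-power index, so it contains $H$, and it has order $|H||V|$, so it equals $M$. The subgroup $M$ is normal if $H\trianglelefteq G$, and $M=G$ if a Sylow $p$-subgroup is normal or trivial.

Assume $M\trianglelefteq G$ and let $h\in H$. Since $C_G(h)/C_M(h)$ embeds in the $p$-group $G/M$, we have $|C_G(h)|_{p'}=|C_M(h)|_{p'}$. We show that $C_M(h)$ maps onto $C_{M/V}(hV)$. Let $mV\in C_{M/V}(hV)$, so that $h^m\in hV$. Then $\langle h\rangle^m$ and $\langle h\rangle$ are complements of $V$ in $\langle h\rangle V$, and by the Schur--Zassenhaus theorem $h^{mu}\in\langle h\rangle$ for some $u\in V$. Also $h^{mu}\in hV$, and $\langle h\rangle\cap hV=\{h\}$, so $mu\in C_M(h)$. Hence $C_M(h)V/V=C_{M/V}(hV)$, which is isomorphic to $C_H(h)$ under $M/V\cong H$. As $V$ is a $p$-group, $|C_M(h)|_{p'}=|C_H(h)|$, and \eqref{eq:star} follows.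

(c) Take $x,y\in H$ as in Proposition~\ref{prop:model}. Every $p$-regular $z\in G$ is conjugate to some $h\in H$, and $|z^G|_{p'}=|h^H|$, $|x^G|_{p'}=|x^H|$, $|y^G|_{p'}=|y^H|$.
\end{proof}

\begin{remark}\label{rem:converse}
Part (c) controls only the $p'$-parts of the lengths, and it need not produce a $p$-distant pair. Let $p=5$, let $H=S_3$ permute the coordinates of $V=\{(a,b,c)\in\mathbb F_5^3:a+b+c=0\}$, and let $G=V\rtimes H$. Then \eqref{eq:star} holds by (b) and $H$ is a Frobenius group with abelian kernel and complements. But every $1\ne h\in H$ acts nontrivially on $V$, so $5$ divides $|V:C_V(h)|$ and hence $|h^G|$; no two non-central $5$-regular classes have coprime lengths.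
\end{remark}

\begin{thebibliography}{9}
\bibitem{FJS}
M.J. Felipe, M.K. Jean-Philippe, V. Sotomayor,
\emph{Groups whose common divisor graph on $p$-regular classes has diameter three},
arXiv:2407.09910 (2024).
\end{thebibliography}
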